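# Moving the annihilator of a general linear form

## 1. A kernel vector that extends over all linear forms

Throughout, $k$ is an algebraically closed field of characteristic zero, $P=k[x_1,\dots,x_n]$, $I\subsetneq P$ is a proper homogeneous ideal, and $R=P/I$, a *standard graded $k$-algebra*. We write $R_i$ for the degree $i$ piece, $\dim$ for $\dim_k$, and $\mathfrak m=\bigoplus_{i\ge 1}R_i$. For $a=(a_1,\dots,a_n)\in k^n$ let
$$\ell_a=a_1x_1+\dots+a_nx_n ,$$
viewed in $R_1$. A property holds for *general* linear forms if it holds for all $\ell_a$ with $a$ in some nonempty Zariski open subset of $k^n$. Since $k^n$ is irreducible, finitely many nonempty open sets always have a nonempty intersection, so finitely many general properties may be imposed at once.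

Here is the object on which everything turns. Take $R=k[x,y]/(x^2,y^2)$ and $\ell_b=b_1x+b_2y$. Put $q(b)=b_1x-b_2y$. Then
$$\ell_b\,q(b)=b_1^2x^2-b_2^2y^2=0\qquad\text{for every } b\in k^2 .$$
So the annihilating element $q(a)$ of one linear form $\ell_a$ belongs to a family $q(b)$, polynomial in $b$, in which $q(b)$ annihilates $\ell_b$. Likewise, in $k[x,y]/(x^3,y^3)$ the family $q(b)=b_1^2x^2-b_1b_2xy+b_2^2y^2$ satisfies $\ell_bq(b)=b_1^3x^3+b_2^3y^3=0$.

A *polynomial map* $k^n\to R_c$ is a map whose coordinates in a basis of $R_c$ are polynomials in $b_1,\dots,b_n$.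

**Lemma 1.** Let $c\ge 0$. There is a nonempty open set $V_c\subseteq k^n$ such that for every $a\in V_c$ and every $q\in R_c$ with $\ell_aq=0$ there is a polynomial map $b\mapsto q(b)$ from $k^n$ to $R_c$ with
$$q(a)=q\qquad\text{and}\qquad \ell_b\,q(b)=0\ \text{ identically in } b .$$

*Proof.* **Step 1: choose $V_c$ as a set where the rank is maximal.** Fix bases of $R_c$ and $R_{c+1}$, put $N=\dim R_c$, and let $M(a)$ be the matrix of multiplication $\ell_a\cdot:R_c\to R_{c+1}$. Its entries are linear forms in $a$. Let $r$ be the largest rank of $M(a)$ over all $a\in k^n$. Every $(r+1)$-minor of $M$ vanishes at all points of $k^n$, hence is the zero polynomial, because $k$ is infinite. Some $r$-minor $\Delta$ is a nonzero polynomial (if $r=0$, take $\Delta=1$). Reorder the bases so that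
$$M=\begin{pmatrix}B&C\\ D&E\end{pmatrix},\qquad \Delta=\det B,$$
with $B$ of size $r\times r$. Set $V_c=\{a:\Delta(a)\neq 0\}$, a nonempty open set on which $M(a)$ has rank exactly $r$.

**Step 2: write down kernel vectors with polynomial entries.** For each column $C_s$ of $C$, where $1\le s\le N-r$, let
$$p_s=\begin{pmatrix}-\operatorname{adj}(B)\,C_s\\ \Delta\, e_s\end{pmatrix},$$
where $e_s$ is the $s$th standard basis vector of length $N-r$. The entries of $p_s$ are polynomials in $a$. The first $r$ rows of $M$ kill $p_s$, since $-B\operatorname{adj}(B)C_s+\Delta C_s=0$. Over the field $k(a_1,\dots,a_n)$ the matrix $M$ has rank $r$ and its first $r$ rows are independent because $\det B\ne0$. So the remaining rows are linear combinations of the first $r$ rows, and they kill $p_s$ too. Hence $Mp_s=0$ as an identity of polynomials.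

**Step 3: these vectors give the whole kernel at points of $V_c$.** Let $a\in V_c$. The lower blocks of $p_1(a),\dots,p_{N-r}(a)$ are $\Delta(a)e_1,\dots,\Delta(a)e_{N-r}$ with $\Delta(a)\ne 0$, so these vectors are independent. They lie in $\ker M(a)$, which has dimension $N-r$, so they form a basis of it.

**Step 4: extend $q$.** If $\ell_aq=0$, write $q=\sum_s\lambda_sp_s(a)$ with constants $\lambda_s\in k$, and define $q(b)=\sum_s\lambda_sp_s(b)$. Then $q(a)=q$, and $\ell_bq(b)=0$ identically in $b$ by Step 2. $\square$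

The restriction to $V_c$ matters. Let $R=k[x,y,z]/(x^2,y^2,z^2)$ and $c=1$. In the bases $x,y,z$ and $xy,xz,yz$,
$$M(b)=\begin{pmatrix} b_2&b_1&0\\ b_3&0&b_1\\ 0&b_3&b_2\end{pmatrix},\qquad \det M(b)=-2b_1b_2b_3 .$$
At $a=(1,0,0)$ we have $\ell_a=x$, and $q=x$ is in the kernel. But a polynomial family with $\ell_bq(b)=0$ must vanish wherever $b_1b_2b_3\ne 0$, hence identically. So $x$ does not extend. This example will come back twice.

What is such a family for? It can be differentiated: along the line $a+\tau b$, the identity $\ell_{a+\tau b}\,q(a+\tau b)=0$ gives one equation for each power of $\tau$. These equations relate $q$ itself, multiplied by an *arbitrary* form $\ell_b$, to multiples of the *fixed* form $\ell_a$. We now describe the problem that needs such a relation.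

## 2. Exact zero divisors and the equality $\dim R_d=\dim R_{d-1}-1$

**Definition.** A pair $(x,y)$ of homogeneous elements of $R$ is a *pair of exact zero divisors* if $\mathrm{Ann}_R(x)=(y)$ and $\mathrm{Ann}_R(y)=(x)$.

For example, in $A[x]/(x^d)$, where $A$ is standard graded and $x$ a new variable of degree one, $(x,x^{d-1})$ is such a pair: an element $\sum_{i<d}c_ix^i$ with $c_i\in A$ is killed by $x$ exactly when $c_0=\dots=c_{d-2}=0$, and by $x^{d-1}$ exactly when $c_0=0$.

In what follows $d>0$ is an integer, and we consider the hypothesis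

> (E) for general linear forms $\ell$ there is a nonzero $Q\in R_{d-1}$ such that $(\ell,Q)$ is a pair of exact zero divisors.

It is a conjecture, posed in Ayden Eddings and Adela Vraciu, "Rings for which general linear forms are exact zero divisors", arXiv:2407.16000 (2024), that (E) forces $\dim R_d=\dim R_{d-1}-1$. The conjecture is true.

**Theorem 1.** If $R$ is a standard graded algebra and $d>0$ satisfy (E), then
$$\dim R_d=\dim R_{d-1}-1 .$$

For $d=1$ one sees this directly. Then $Q$ is a nonzero constant, so $\mathrm{Ann}(\ell)=(Q)=R$, which means that $\ell_a=0$ in $R$ for all $a$ in a nonempty open set. A nonempty open set is not contained in a proper linear subspace, so it spans $k^n$. Hence $R_1=0$ and $R=k$, and the equality reads $0=1-1$.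

For $d=2$, take $R=k[x,y]/(x^2,y^2)$ and $\ell=b_1x+b_2y$ with $b_1b_2\ne0$. The element $Q=b_1x-b_2y$ satisfies $\ell Q=0$. In degree one, $\ell\,(\alpha x+\beta y)=(\alpha b_2+\beta b_1)xy$, so $\mathrm{Ann}(\ell)_1=kQ$. By the same computation with $-b_2$ in place of $b_2$, $\mathrm{Ann}(Q)_1=k\ell$. Both ideals $(\ell)$ and $(Q)$ contain $xy$, which spans $R_2$, and neither annihilator contains a nonzero constant. So $(\ell,Q)$ is exact, and the dimensions $1,2,1$ satisfy $\dim R_2=\dim R_1-1$.

Two more rings, both of the type treated in general in Section 8: $k[x,y]/(x^3,y^3)$ with $d=3$ has dimensions $1,2,3,2,1$, and $2=3-1$; the ring $A[x]/(x^2)$ with $A=k[y,z]/(y,z)^2$ and $d=2$ has Hilbert series $(1+t)(1+2t)=1+3t+2t^2$, and $2=3-1$.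

## 3. The Hilbert series identity, and the single pair $(x,x)$

For a graded vector space $M$ with finite-dimensional pieces, $H_M(t)=\sum_i\dim(M_i)\,t^i$ is its Hilbert series. The shift $M(-s)$ has $M(-s)_i=M_{i-s}$, so $H_{M(-s)}=t^sH_M$. The natural first attempt at Theorem 1 is to count dimensions.

**Lemma 2.** Let $(\ell,Q)$ be a pair of exact zero divisors in $R$ with $\ell\in R_1$ and $0\ne Q\in R_{d-1}$, and let $A=R/(\ell)$. Then
$$H_R(t)=(1+t+\dots+t^{d-1})\,H_A(t), \tag{1}$$
and consequently $\dim R_d-\dim R_{d-1}=\dim A_d-1$.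

*Proof.* Multiplication by $Q$ maps $R$ onto $(Q)$ with kernel $\mathrm{Ann}(Q)=(\ell)$, so $(Q)\cong A(-(d-1))$ and $H_{(Q)}=t^{d-1}H_A$. Since $\mathrm{Ann}(\ell)=(Q)$, the sequence
$$0\to (Q)(-1)\to R(-1)\xrightarrow{\ \ell\ }R\to A\to 0$$
is exact. Taking Hilbert series, $(1-t)H_R=H_A-t\cdot t^{d-1}H_A=(1-t^d)H_A$, and dividing by $1-t$ in $\mathbb Z[[t]]$ gives (1). Write $h_j=\dim A_j$. By (1), $\dim R_d=h_1+\dots+h_d$ and $\dim R_{d-1}=h_0+\dots+h_{d-1}$. The difference is $h_d-h_0$, and $h_0=1$ because $(\ell)$ contains no nonzero constant. $\square$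

So the conjectured equality is equivalent to $A_d=0$, that is, to
$$R_d=\ell R_{d-1}. \tag{2}$$

The count cannot go further. It uses one exact pair, and for one exact pair (2) may fail. In $R=k[x,y,z]/(x^2,y^2,z^2)$ the pair $(x,x)$ is exact, with $d=2$. Here $A=k[y,z]/(y^2,z^2)$ has $A_2\neq0$, spanned by $yz$, and indeed $\dim R_2=3=\dim R_1$. So a proof of (2) has to use the fact that $\ell$ is general, by comparing $\ell$ with the other linear forms. The family of Lemma 1 does exactly this.

One consequence of (1) is needed first, because a later argument uses that $\ell$ is nilpotent.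

**Lemma 3.** If $R$ and $d$ satisfy (E), then $\dim_kR<\infty$.

*Proof.* **Step 1: isolate the part of $R$ killed by powers of $\mathfrak m$.** Let $\Gamma=\{r\in R:\mathfrak m^Nr=0\text{ for some }N\}$, a homogeneous ideal. It is finitely generated, so a single power $\mathfrak m^N$ kills it. Thus $\Gamma$ is a finitely generated module over the finite-dimensional algebra $R/\mathfrak m^N$, and $\dim_k\Gamma<\infty$.

**Step 2: a general $\ell$ is a nonzerodivisor on $R/\Gamma$.** Recall that a finitely generated graded module over $R$ has finitely many associated primes, that they are homogeneous, and that the zero divisors on the module are exactly the elements of their union. The prime $\mathfrak m$ is not associated to $R/\Gamma$: if $\mathfrak m r\subseteq\Gamma$, then $\mathfrak m^{N+1}r=0$, so $r\in\Gamma$. Hence each associated prime $\mathfrak p$ of $R/\Gamma$ is a homogeneous prime strictly inside $\mathfrak m$. Since $R_1$ generates $\mathfrak m$, we have $R_1\not\subseteq\mathfrak p$, and $\{a\in k^n:\ell_a\in\mathfrak p\}$ is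 a proper linear subspace. For $a$ outside these finitely many proper subspaces, $\ell_a$ is a nonzerodivisor on $R/\Gamma$.

**Step 3: conclude.** Choose $\ell$ as in Step 2 and also in the open set of (E), with partner $Q$. If $\ell r=0$, then the image of $r$ in $R/\Gamma$ is zero, so $r\in\Gamma$. Thus $(Q)=\mathrm{Ann}(\ell)\subseteq\Gamma$ is finite-dimensional. Since $(Q)\cong A(-(d-1))$ with $A=R/(\ell)$, so is $A$. By (1), $H_R$ is a polynomial, so $\dim_kR<\infty$. $\square$

## 4. Taylor coefficients along the line $a+\tau b$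

We now differentiate the family, to all orders.

**Lemma 4.** Let $c\ge0$ and let $V_c$ be as in Lemma 1. For all $a\in V_c$, all $q\in R_c$ with $\ell_aq=0$, and all $i\ge0$,
$$R_i\,q\subseteq\ell_a^{\,i}R_c .$$

*Proof.* **Step 1: expand the family.** Let $q(\cdot)$ be the extension of $q$ given by Lemma 1, and fix $b\in k^n$. Write
$$q(a+\tau b)=\sum_{j\ge0}q_j\tau^j,\qquad q_j\in R_c,$$
with almost all $q_j$ zero and $q_0=q(a)=q$. The identity $\ell_{a+\tau b}\,q(a+\tau b)=0$ becomes
$$(\ell_a+\tau\ell_b)\sum_{j\ge0}q_j\tau^j=0\quad\text{in }R[\tau].$$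
The coefficient of $\tau^{j+1}$ gives
$$\ell_b\,q_j=-\ell_a\,q_{j+1}\qquad(j\ge0). \tag{3}$$

**Step 2: trade each factor $\ell_b$ for a factor $\ell_a$.** We claim $\ell_b^{\,i}q=(-1)^i\ell_a^{\,i}q_i$ for all $i\ge0$. For $i=0$ this is $q=q_0$. If it holds for $i$, then by (3)
$$\ell_b^{\,i+1}q=(-1)^i\ell_a^{\,i}\,\ell_bq_i=(-1)^{i+1}\ell_a^{\,i+1}q_{i+1}.$$
So $\ell_b^{\,i}q\in\ell_a^{\,i}R_c$ for every $b\in k^n$.

**Step 3: pass from powers $\ell_b^{\,i}$ to all of $R_i$.** In characteristic zero the $i$th powers of linear forms span $P_i$. For $i=0$ this is clear. For $i\ge1$ and linear forms $y_1,\dots,y_i$,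
$$\sum_{S\subseteq\{1,\dots,i\}}(-1)^{i-|S|}\Big(\sum_{s\in S}y_s\Big)^{i}=i!\;y_1\cdots y_i .$$
To see this, expand the powers: the word $y_{f(1)}\cdots y_{f(i)}$, for a map $f:\{1,\dots,i\}\to\{1,\dots,i\}$, appears with total coefficient $\sum_{S\supseteq\operatorname{im}f}(-1)^{i-|S|}$. This is $0$ unless $f$ is surjective, in which case it is $1$, and there are $i!$ such $f$. Since $i!\neq0$ in $k$, every monomial of degree $i$ is a combination of $i$th powers. Hence the elements $\ell_b^{\,i}$ span $R_i$. As $\ell_a^{\,i}R_c$ is a subspace, $R_iq\subseteq\ell_a^{\,i}R_c$. $\square$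

In $k[x,y]/(x^3,y^3)$, for instance, the family $q(b)=b_1^2x^2-b_1b_2xy+b_2^2y^2$ has
$$q_1=2a_1b_1x^2-(a_1b_2+a_2b_1)xy+2a_2b_2y^2,\qquad q_2=q(b),\qquad q_3=0,$$
so $\ell_b^2q(a)=\ell_a^2q(b)$ and $\ell_b^3q(a)=0$.

Is the first derivative enough? The ring $k[x,y,z]/(x^2,y^2,z^2)$ with the special pair $\ell=Q=x$ says no. The inclusion for $i=1$, namely $R_1Q\subseteq\ell R_1$, holds there trivially, although (2) fails. The inclusion for $i=2$ is violated: $R_2Q$ contains $xyz\ne0$, while $\ell^2R_1=0$. So the higher orders carry the information.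

## 5. From kernel inclusions to surjectivity

Apply Lemma 4 to the partner $Q$ of $\ell$, with $c=d-1$: it says that elements of $\mathrm{Ann}(\ell)$ in degree $d-1+i$ are divisible by $\ell^{\,i}$, with quotient in $R_{d-1}$. We want to conclude that every $g\in R_j$ with $j\ge d$ is divisible by $\ell$. The link is nilpotency. The last nonzero element $\ell^{s-1}g$ in the sequence $g,\ell g,\ell^2g,\dots$ lies in $\mathrm{Ann}(\ell)$, hence is divisible by a power of $\ell$ higher than $s-1$. So we can correct $g$ by a multiple of $\ell$ in such a way that the sequence becomes shorter.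

**Lemma 5.** Let $R$ be finite-dimensional over $k$, let $\ell\in R_1$ and $e\ge0$, and suppose
$$\mathrm{Ann}(\ell)_{e+i}\subseteq\ell^{\,i}R_e\qquad\text{for all }i\ge1. \tag{4}$$
Then $R_j=\ell R_{j-1}$ for all $j\ge e+1$.

*Proof.* **Step 1: choose a minimal counterexample.** Suppose $R_j\ne\ell R_{j-1}$ for some $j\ge e+1$, and fix this $j$. Since $R$ is finite-dimensional, $\ell$ is nilpotent, so each $g\in R_j$ has a least $s\ge0$ with $\ell^sg=0$. Among all $g\in R_j\setminus\ell R_{j-1}$ choose one with $s$ minimal. As $g\neq0$, $s\ge1$.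

**Step 2: use (4) on the last nonzero multiple.** The element $\ell^{s-1}g$ lies in $\mathrm{Ann}(\ell)$ and has degree $j+s-1=e+i$ with
$$i=s+(j-1-e)\ge s\ge1 .$$
By (4), $\ell^{s-1}g=\ell^{\,i}u$ for some $u\in R_e$.

**Step 3: correct $g$.** Put $g'=g-\ell^{\,i-s+1}u$. The correction term has degree $i-s+1+e=j$, so $g'\in R_j$. Since $i-s+1\ge1$, the correction lies in $\ell R_{j-1}$, so $g'\notin\ell R_{j-1}$. On the other hand, $\ell^{s-1}g'=\ell^{s-1}g-\ell^{\,i}u=0$. If $s=1$, this says $g'=0\in\ell R_{j-1}$, a contradiction. If $s>1$, it contradicts the minimality of $s$. $\square$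

In the example with $\ell=Q=x$ and $e=1$, one can see the obstruction: $g=yz$ is not in $xR_1$, it has $s=2$, and $xg=xyz$ lies in $\mathrm{Ann}(x)_3$ but not in $x^2R_1=0$. So (4) fails for $i=2$.

## 6. Proof of Theorem 1

Let $\mathcal U$ be a nonempty open set as in (E).

**Step 1: choose $\ell$.** By Lemma 3, $R$ is finite-dimensional. Take $\ell=\ell_a$ with $a\in\mathcal U\cap V_{d-1}$, which is nonempty, and let $Q\in R_{d-1}$ be a partner of $\ell$.

**Step 2: verify (4) with $e=d-1$.** Since $\mathrm{Ann}(\ell)=(Q)$ and $\ell Q=0$, Lemma 4 with $c=d-1$ and $q=Q$ gives, for $i\ge1$,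
$$\mathrm{Ann}(\ell)_{d-1+i}=(Q)_{d-1+i}=R_iQ\subseteq\ell^{\,i}R_{d-1}.$$

**Step 3: surjectivity.** Lemma 5 with $e=d-1$ gives
$$R_j=\ell R_{j-1}\qquad\text{for all }j\ge d. \tag{5}$$

**Step 4: count.** By (5) with $j=d$, multiplication $\ell\cdot:R_{d-1}\to R_d$ is surjective. Its kernel is $\mathrm{Ann}(\ell)_{d-1}=(Q)_{d-1}=kQ$, which is one-dimensional because $Q\ne0$. Hence $\dim R_d=\dim R_{d-1}-1$. $\blacksquare$

## 7. Annihilators generated in low degree

Step 2 above used only that $\mathrm{Ann}(\ell)$ is generated in degree at most $d-1$. Neither $\mathrm{Ann}(Q)=(\ell)$ nor the fact that there is a single generator entered there. These were used for finite-dimensionality and for the value of $\dim\mathrm{Ann}(\ell)_{d-1}$.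

**Theorem 2.** Let $R$ be a finite-dimensional standard graded $k$-algebra and $e\ge0$ such that for general $\ell$ the ideal $\mathrm{Ann}(\ell)$ is generated by elements of degree $\le e$. Then for general $\ell$, $R_j=\ell R_{j-1}$ for all $j\ge e+1$. In particular,
$$\dim R_{e+1}=\dim R_e-\dim\mathrm{Ann}(\ell)_e .$$

*Proof.* **Step 1: choose $\ell$.** Take $\ell=\ell_a$ with $a$ in the open set of the hypothesis and in $V_0\cap\dots\cap V_e$.

**Step 2: verify (4).** The ideal $\mathrm{Ann}(\ell)$ is homogeneous and generated in degrees $\le e$, so for $i\ge1$ the space $\mathrm{Ann}(\ell)_{e+i}$ is the sum of the spaces $R_{e+i-c}\,q$ with $c\le e$ and $q\in\mathrm{Ann}(\ell)_c$. By Lemma 4, with the exponent $e+i-c$,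
$$R_{e+i-c}\,q\subseteq\ell^{\,e+i-c}R_c=\ell^{\,i}\,\ell^{\,e-c}R_c\subseteq\ell^{\,i}R_e .$$

**Step 3: conclude.** Lemma 5 gives the surjectivity. The dimension formula is rank–nullity for the surjection $\ell\cdot:R_e\to R_{e+1}$. $\square$

## 8. Which Hilbert series occur under (E)

By (1), (E) forces a factor $1+t+\dots+t^{d-1}$, and by (5) it forces $A_d=0$. These two conditions describe the Hilbert series completely. In the statement, the *weak Lefschetz property* means that for general $\ell$ each map $\ell\cdot:R_i\to R_{i+1}$ is injective or surjective. For example, $k[x,y]/(x^2,y^2)$ has it: $\ell:R_0\to R_1$ is injective, and $\ell:R_1\to R_2$ is surjective for every $\ell\neq0$.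

**Theorem 3.** Let $d>0$ and $H\in\mathbb Z[[t]]$. The following are equivalent:

1. $H=H_R$ for some standard graded $R$ which, with this $d$, satisfies (E);
2. $H=(1+t+\dots+t^{d-1})\,h(t)$, where $h$ is the Hilbert series of a standard graded $k$-algebra $A$ with $A_d=0$.

Moreover, if $R$ is as in 1, then for general $\ell$ multiplication by $\ell$ is injective on $R_i$ for $i\le d-2$ and maps $R_{j-1}$ onto $R_j$ for $j\ge d$ (so $R$ has the weak Lefschetz property); $R_{2d-1}=0$; and
$$\dim R_{i-1}+\dim R_{d-1+i}=\dim R_{d-1}\qquad(0\le i\le d), \tag{6}$$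
with $R_{-1}=0$. The case $i=1$ of (6) is the equality of Theorem 1.

*Proof.* **Step 1: 1 implies 2.** Take $\ell$ as in Section 6 and $A=R/(\ell)$, a standard graded algebra. Lemma 2 gives $H_R=(1+\dots+t^{d-1})H_A$, and $A_d=R_d/\ell R_{d-1}=0$ by (5).

**Step 2: the additional statements.** Let $R$ be as in 1 and $\ell$ as in Section 6. Surjectivity onto $R_j$ for $j\ge d$ is (5). For $i\le d-2$, $\mathrm{Ann}(\ell)_i=(Q)_i=0$ because $Q$ has degree $d-1$, so $\ell$ is injective on $R_i$. Every degree $i$ satisfies $i\le d-2$ or $i+1\ge d$, so each map $R_i\to R_{i+1}$ is injective or surjective. Now put $h_j=\dim A_j$. Since $A_d=0$ and $A$ is generated in degree one, $h_j=0$ for $j\ge d$. By (1), $\dim R_m=\sum_{j=m-d+1}^{m}h_j$, with $h_j=0$ for $j<0$. For $0\le i\le d$,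
$$\dim R_{i-1}=\sum_{j=i-d}^{i-1}h_j=\sum_{j\le i-1}h_j,\qquad \dim R_{d-1+i}=\sum_{j=i}^{d-1+i}h_j=\sum_{j\ge i}h_j,$$
where the first formula uses $i-d\le0$ and the second uses $h_j=0$ for $j\ge d$. The two sums add up to $\sum_jh_j=\dim R_{d-1}$, which is (6). Finally $\dim R_{2d-1}=\sum_{j=d}^{2d-1}h_j=0$.

**Step 3: 2 implies 1, the ring.** Let $A$ be standard graded with $A_d=0$ and Hilbert series $h$, presented with variables $y_1,\dots,y_m$. Put $R=A[x]/(x^d)$ with $x$ in degree one, presented with the variables $y_1,\dots,y_m,x$. As $R=\bigoplus_{i=0}^{d-1}x^iA$, we have $H_R=(1+\dots+t^{d-1})h$.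

**Step 4: 2 implies 1, factoring $x^d$ by a general linear form.** Consider a linear form whose $x$-coefficient is nonzero; this is a nonempty open condition. Up to a nonzero constant, which changes neither its annihilator nor the ideal it generates, it is $u=x-y$ with $y\in A_1$. Since $y^d\in A_d=0$, in $A[x]$
$$x^d=x^d-y^d=uv,\qquad v=\sum_{i=0}^{d-1}x^iy^{d-1-i}.$$

**Step 5: 2 implies 1, exactness.** Both $u$ and $v$ are monic in $x$. A monic polynomial is a nonzerodivisor in $A[x]$, because the leading coefficient of its product with $f\ne0$ is that of $f$. If $uf\in(uv)A[x]$, say $uf=uvg$, then $f=vg\in(v)$. In the same way, $vf\in(uv)A[x]$ implies $f\in(u)$. Since also $uv=0$ in $R=A[x]/(uv)$, we get $\mathrm{Ann}_R(u)=(v)$ and $\mathrm{Ann}_R(v)=(u)$. The element $v$ is homogeneous of degree $d-1$. It is nonzero in $R$, because it is monic of $x$-degree $d-1<d$ and $1,x,\dots,x^{d-1}$ is a basis of $R$ over $A$. So $R$ and $d$ satisfy (E). $\square$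

The series $h$ in 2 can be listed numerically. For $i\ge1$ and $c>0$ write $c=\binom{m_i}{i}+\binom{m_{i-1}}{i-1}+\dots+\binom{m_j}{j}$ with $m_i>m_{i-1}>\dots>m_j\ge j\ge1$ (such an expression is unique), and set $c^{\langle i\rangle}=\binom{m_i+1}{i+1}+\dots+\binom{m_j+1}{j+1}$ and $0^{\langle i\rangle}=0$. An O-sequence is a sequence of nonnegative integers with $h_0=1$ and $h_{i+1}\le h_i^{\langle i\rangle}$ for all $i\ge1$. By Macaulay's theorem these are exactly the sequences $(\dim A_i)$ with $A$ standard graded, so the $h$ in 2 are exactly the O-sequences with $h_d=0$.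

## 9. Four rings at the boundary of the hypotheses

**Example 1 (vanishing degrees).** Let $R=k[x,y]/(x^d,y^d)$, the ring of Steps 3 to 5 above for $A=k[y]/(y^d)$. It satisfies (E). Here $A_{d-1}\ne0$, and $x^{d-1}y^{d-1}\neq0$ shows $R_{2d-2}\ne0$. So $A_d=0$ and $R_{2d-1}=0$ in Theorem 3 cannot be improved.

**Example 2 (a special linear form).** As we saw, in $k[x,y,z]/(x^2,y^2,z^2)$ the pair $(x,x)$ is exact with $d=2$, and $\dim R_2=3=\dim R_1$. So one exact pair does not suffice for Theorem 1. This ring does not satisfy (E) with $d=2$: by the determinant in Section 1, a form $\ell_b$ with $b_1b_2b_3\neq0$ kills no nonzero element of $R_1$.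

**Example 3 (positive characteristic).** Let $k$ now have characteristic $p>0$, and let $R=k[x,y,z]/(x^p,y^p,z^p)$. For $\ell=\alpha x+\beta y+\gamma z$ with $\alpha\ne0$ we have $\ell^p=\alpha^px^p+\beta^py^p+\gamma^pz^p$, so the ideals $(x^p,y^p,z^p)$ and $(\ell^p,y^p,z^p)$ coincide and $R=k[\ell,y,z]/(\ell^p,y^p,z^p)$. Hence $(\ell,\ell^{p-1})$ is exact, and (E) holds with $d=p$. The proof of Lemma 2 does not depend on the characteristic. With $A=k[y,z]/(y^p,z^p)$, where $A_p$ has the basis $y^sz^{p-s}$ for $1\le s\le p-1$, it gives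
$$\dim R_p-\dim R_{p-1}=\dim A_p-1=(p-1)-1=p-2\neq-1 .$$
The step that breaks is Step 3 of Lemma 4, where $i!$ must be nonzero. For $i=p$ all powers $\ell_b^{\,p}$ vanish in $R$, but $R_p\ne0$. The conclusion of Lemma 4 fails for $q=\ell^{p-1}$ and $i=p$: the element $yz^{p-1}\ell^{p-1}\in R_pq$ is nonzero, while $\ell^pR_{p-1}=0$.

**Example 4 (infinite dimension in Theorem 2).** Let $k$ again have characteristic zero, and let $R=k[x,y,z]/(x^2,xy,xz)$. Then $(x)=kx$ and $R/(x)=k[y,z]$ is a domain. Take $\ell=\alpha x+\beta y+\gamma z$ with $(\beta,\gamma)\neq(0,0)$. If $\ell f=0$, then the image of $f$ in $k[y,z]$ is zero, so $f\in(x)$; conversely, $\ell x=0$. Thus $\mathrm{Ann}(\ell)=(x)$, generated in degree $e=1$. But $R_2$ has the basis $y^2,yz,z^2$, and $\dim\ell R_1=\dim R_1-\dim\mathrm{Ann}(\ell)_1=3-1=2$, so $R_2\ne\ell R_1$. The inclusions (4) do hold here, since $\mathrm{Ann}(\ell)_{1+i}=0$ for $i\ge1$. What is missing is the nilpotency of $\ell$ in Step 1 of Lemma 5.
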